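\title{Multiple fibers and the quasi-projectivity of $\operatorname{Pic}^\circ(X/S)$}

\begin{abstract}
Let $g\colon X\to S$ be a flat projective morphism of varieties over a field of characteristic $0$, and assume that $X$ has rational singularities. Then $\operatorname{Pic}^\circ(X/S)$ is a smooth group algebraic space over $S$, and Koll\'ar and Kov\'acs left open whether it is a scheme that is quasi-projective over $S$. We show that the answer is negative: for a smooth surface fibered over the affine line with one double fiber, $\operatorname{Pic}^\circ(X/S)$ is not separated. The answer is positive when all fibers of $g$ are reduced; for connected fibers a relatively ample sheaf is given explicitly by determinants of cohomology. When $\dim S=1$ we show that being a scheme, being quasi-projective and being separated are equivalent, and we characterize these properties by a condition on the multiple fibers of $g$.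
\end{abstract}

\section{Introduction}

\subsection{The question}

Let $k$ be a field of characteristic $0$. A variety is an integral separated scheme of finite type over $k$. A variety $X$ has \emph{rational singularities} if it is normal and $R^i\rho_*\mathcal O_{\widetilde X}=0$ for $i>0$, where $\rho\colon\widetilde X\to X$ is a resolution of singularities. Smooth varieties have rational singularities, and varieties with rational singularities are Cohen--Macaulay. Throughout the paper,
\begin{quote}
$g\colon X\to S$ is a flat projective morphism of varieties, and $X$ has rational singularities.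
\end{quote}
The fibers of $g$ need not be connected, and $g_*\mathcal O_X=\mathcal O_S$ is not assumed.

The relative Picard functor $\operatorname{Pic}(X/S)$ is the fppf sheafification of $T\mapsto\operatorname{Pic}(X\times_ST)/\operatorname{Pic}(T)$; in our situation it coincides with the \'etale sheafification. Its identity component $\operatorname{Pic}^\circ(X/S)$ is the open subgroup object whose fiber over $s\in S$ is the identity component $\operatorname{Pic}^\circ(X_s)$ of the Picard scheme of $X_s$. We write
\[
G=\operatorname{Pic}^\circ(X/S),\qquad f\colon G\to S,
\]
we write the group law multiplicatively, and $e$ is the unit section. Two known results are used without proof.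
\begin{enumerate}
\item[(K1)] The sheaves $R^ig_*\mathcal O_X$ and $R^ig_*\omega_{X/S}$ are locally free and commute with base change.
\item[(K2)] $G$ is representable by an algebraic space, and $G\to S$ is a smooth group object that commutes with all base changes.
\end{enumerate}
The Lie algebra of $G_s$ is $H^1(X_s,\mathcal O_{X_s})$. So (K1) and (K2) say that $G$ is a smooth family of connected commutative algebraic groups whose Lie algebras form the vector bundle $R^1g_*\mathcal O_X$. The following question is left open by Koll\'ar and Kov\'acs \cite{KK}.
\begin{quote}
\emph{Is $\operatorname{Pic}^\circ(X/S)$ a scheme, and is $\operatorname{Pic}^\circ(X/S)\to S$ quasi-projective?}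
\end{quote}
Quasi-projective is meant in the sense of \cite{EGAII}: a morphism of schemes that is of finite type and admits an invertible sheaf ample relative to $S$, that is, ample over every affine open subset of $S$. Such a morphism is separated.

\subsection{What to expect}\label{ss:expect}

Separatedness is the first test. Suppose that $X$ is a smooth surface and $S$ a curve. If $D$ is a divisor supported on the fiber $X_0$ over a point $0\in S$, then $\mathcal O_X(D)$ defines a section of $\operatorname{Pic}(X/S)$ that equals the unit section away from $0$. If this section differs from the unit at $0$, the functor is not separated. For the full Picard functor this happens in the simplest families. Let $X=\{xy=tz^2\}\subset\mathbb P^2\times\mathbb A^1$ be the family of conics degenerating to two lines $\ell_1\cup\ell_2$. Then $\mathcal O_X(\ell_1)$ is trivial away from $X_0$ and has degree $1$ on $\ell_2$. This section does not lie in $\operatorname{Pic}^\circ$, however, because points of $\operatorname{Pic}^\circ(X_0)$ have degree $0$ on every curve in $X_0$. In general a divisor supported on a connected fiber and of degree $0$ on all its curves is a rational multiple of the whole fiber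 (Lemma~\ref{lem:proportional}), and an integral multiple of the fiber is locally pulled back from $S$. So one expects $G$ to be separated, and theta divisors, which polarize the Jacobians of smooth curves, should then provide an ample sheaf.

This argument has one gap. If $X_0=mF$ is a multiple fiber, then $F$ is a rational but not an integral multiple of $X_0$, and $\mathcal O_X(F)$ has degree $0$ on all components of $X_0$. Our results show that this gap is real, and that over a curve it is the only obstruction.

\subsection{Results}

\begin{theorem}\label{thm:counter}
Let $k$ be any field of characteristic $0$. There is a flat projective morphism $g\colon X\to S=\mathbb A^1_k$, with $X$ a smooth surface and all fibers geometrically connected, such that $\operatorname{Pic}^\circ(X/S)\to S$ is not separated. Hence $\operatorname{Pic}^\circ(X/S)$ is not quasi-projective over $S$, and it is not a scheme.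
\end{theorem}

The example also satisfies $g_*\mathcal O_X=\mathcal O_S$, so the answer to the question is negative even under the most favorable assumptions on $X$, on $S$ and on connectedness.

\begin{theorem}\label{thm:reduced}
Assume that all fibers of $g$ are reduced. Then $\operatorname{Pic}^\circ(X/S)$ is a scheme and $\operatorname{Pic}^\circ(X/S)\to S$ is quasi-projective. If moreover $g_*\mathcal O_X=\mathcal O_S$, the invertible sheaf $N$ defined in \eqref{eq:N} is $S$-ample.
\end{theorem}

Now let $\dim S=1$, with arbitrary fibers. Then $S$ is a regular curve. For a closed point $s\in S$ let $R=\mathcal O^{sh}_{S,\bar s}$ be the strict henselization of the local ring, and let $Y$ be a connected component of $X_R=X\times_S\operatorname{Spec}R$, with closed fiber $Y_0$ over $R$. The scheme $Y$ is normal and integral, and $R_Y=H^0(Y,\mathcal O_Y)$ is a discrete valuation ring (Section~\ref{ss:mult}). Let $\pi_Y$ be a uniformizer of $R_Y$ and write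
\[
\operatorname{div}_Y(\pi_Y)=m_YF_Y,
\]
where $m_Y\ge1$ and $F_Y$ is an effective Weil divisor whose multiplicities have greatest common divisor $1$.

\begin{theorem}\label{thm:curve}
For $\dim S=1$ the following are equivalent:
\begin{enumerate}
\item[(a)] $\operatorname{Pic}^\circ(X/S)$ is a scheme;
\item[(b)] $\operatorname{Pic}^\circ(X/S)\to S$ is quasi-projective;
\item[(c)] $\operatorname{Pic}^\circ(X/S)\to S$ is separated;
\item[(d)] for every closed point $s\in S$ and every $Y$, there is no integer $0<a<m_Y$ such that $aF_Y$ is Cartier and $\mathcal O_Y(aF_Y)|_{Y_0}\in\operatorname{Pic}^\circ(Y_0)$.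
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:surface}
If $\dim S=1$ and $X$ is a regular surface, then $\operatorname{Pic}^\circ(X/S)\to S$ is quasi-projective if and only if $m_Y=1$ for all $s$ and $Y$.
\end{corollary}

For $\dim S\ge2$ and non-reduced fibers we do not give a necessary and sufficient criterion.

Section~\ref{sec:prelim} relates sections of $G$ to line bundles, and Section~\ref{sec:counter} contains the counterexample. Both positive results go through one criterion (Section~\ref{sec:criterion}), which reduces ampleness to the existence of enough sections over strictly henselian bases. These sections are theta functions on a curve section of $X$ in Section~\ref{sec:reduced}, and translates of one divisor on $G$ in Section~\ref{sec:curve}.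

\section{Sections of $G$ and separatedness}\label{sec:prelim}

All fields have characteristic $0$. Hence reduced schemes over a field are geometrically reduced, separably closed fields are algebraically closed, and group schemes of finite type over a field are smooth (Cartier's theorem). Algebraic spaces are quasi-separated. For an $S$-scheme $T$ we write $X_T$ and $G_T$ for the base changes.

A local scheme $T$ with closed point $o$ and residue field $\kappa$ is \emph{strictly henselian} if its ring is henselian and $\kappa$ is algebraically closed. Examples are the strict henselization $\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$, which is flat over $S$ and is a limit of \'etale $S$-schemes, and the spectrum of a complete discrete valuation ring with algebraically closed residue field. We use three standard properties.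
\begin{enumerate}
\item[(H1)] If $W\to T$ is a smooth scheme or algebraic space, then $W(T)\to W_o(\kappa)$ is surjective. In particular an \'etale cover of $T$ has a section.
\item[(H2)] A finite \'etale $T$-scheme is a disjoint union of copies of $T$.
\item[(H3)] A finite $\mathcal O(T)$-algebra that is a domain is local.
\end{enumerate}

Each fiber $G_t$ is a smooth connected group scheme over $k(t)$. It is separated, and it is geometrically irreducible because it is smooth, connected and has a rational point. It follows that $f$ is of finite type. Indeed, $f$ is smooth, so only quasi-compactness is at stake, and we may assume that $S$ is affine. Let $U\subset G$ be a quasi-compact open subspace containing $e(S)$. For a geometric point $y$ of $G_t$ the nonempty open sets $U_t$ and $yU_t^{-1}$ meet, so $y\in U_tU_t$. Thus the quasi-compact space $U\times_SU$ surjects onto $G$.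

Since $\operatorname{Pic}(X/S)$ is an \'etale sheafification, there are an \'etale surjection $\widetilde G\to G$ from a scheme of finite type over $S$ and a line bundle $\widetilde L$ on $X\times_S\widetilde G$ whose class is the map $\widetilde G\to G$. We call $\widetilde L$ a \emph{local universal bundle}.

\begin{lemma}\label{lem:points}
\begin{enumerate}
\item[(a)] If $T$ is a strictly henselian local scheme over $S$, then $\operatorname{Pic}(X_T)\to\operatorname{Pic}(X/S)(T)$ is bijective.
\item[(b)] A line bundle on a proper scheme over a field $K$ that becomes trivial over an extension of $K$ is trivial. In particular $\operatorname{Pic}(X_K)\to\operatorname{Pic}(X/S)(K)$ is injective for every field $K$ over $S$.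
\item[(c)] Let $\kappa$ be an algebraically closed field over $S$ and $\mathcal F$ a coherent sheaf on $X_\kappa$. Then $\chi(X_\kappa,\mathcal F\otimes y)$ is the same for all $y\in G(\kappa)$. In particular every $y\in G(\kappa)$ has degree $0$ on every integral curve in $X_\kappa$.
\end{enumerate}
\end{lemma}

In (c) and below we use (a) to regard points $y\in G(\kappa)$ as line bundles on $X_\kappa$.

\begin{proof}
(a) An element of $\operatorname{Pic}(X/S)(T)$ is represented by a line bundle on $X_U$ for an \'etale cover $U\to T$. Pulling back along a section $T\to U$ gives a representative on $X_T$. If $L$ on $X_T$ has trivial class, then $L$ is trivial on $X_U$ for some \'etale cover $U\to T$, and the same pullback shows that $L$ is trivial.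

(b) Let $L$ be the line bundle on the proper $K$-scheme $Z$ and let $V$ be the affine space of $H^0(Z,L)$. The zero locus of the universal section is closed in $Z\times V$, so its image in $V$ is closed. The open complement $V^\circ$ parametrizes nowhere vanishing sections, compatibly with field extension. It is nonempty, and $K$ is infinite, so $V^\circ$ has a $K$-point.

(c) On $X_\kappa\times\widetilde G_\kappa$ the sheaf $\mathcal F\otimes\widetilde L$ is flat over $\widetilde G_\kappa$, so its fiberwise Euler characteristic is locally constant on $\widetilde G_\kappa$. It depends only on the image in $G_\kappa$, the map $\widetilde G_\kappa\to G_\kappa$ is open and surjective, and $G_\kappa$ is connected. For an integral curve $\Gamma$ take $\mathcal F=\mathcal O_\Gamma$ and use $\deg y|_\Gamma=\chi(y|_\Gamma)-\chi(\mathcal O_\Gamma)$.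
\end{proof}

A \emph{trait} over $S$ is a complete discrete valuation ring $R$ with algebraically closed residue field, together with a morphism $\operatorname{Spec}R\to S$. For a discrete valuation ring $R$ with fraction field $K$ and a section $\sigma$ over $R$, we write $\sigma_K$ and $\sigma_0$ for the restrictions to the generic and the closed point.

\begin{lemma}\label{lem:val}
Let $\Gamma\to S$ be a group algebraic space of finite type over a noetherian scheme, with unit $e$. Then $\Gamma\to S$ is separated if and only if, for every trait $R$ over $S$, every $\sigma\in \Gamma(R)$ with $\sigma_K=e$ equals $e$.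
\end{lemma}

\begin{proof}
The diagonal of $\Gamma$ is the pullback of $e$ along $(x,y)\mapsto x^{-1}y$, and $e$ is a pullback of the diagonal. So $\Gamma$ is separated if and only if $e$ is a closed immersion. The morphism $e$ is a monomorphism, representable and of finite type because $\Gamma$ is quasi-separated, so it is a closed immersion if and only if it is proper. The valuative criterion for properness of $e$ says: for every discrete valuation ring $R'$ over $S$, a section $\sigma\in\Gamma(R')$ that is generically $e$ equals $e$. Every $R'$ has a faithfully flat local extension to a trait, and equality of two sections descends along it.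
\end{proof}

The next lemma shows that for $G$ a failure of separatedness is always visible on the closed point. It is one of the places where (K1) is used.

\begin{lemma}\label{lem:rigid}
Let $R$ be a strictly henselian discrete valuation ring over $S$. If $\sigma\in G(R)$ satisfies $\sigma_K=e$ and $\sigma_0=e$, then $\sigma=e$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:points}(a), (b), $\sigma$ is the class of a line bundle $L$ on $X_R$ that is trivial on the generic fiber $X_K$ and on the closed fiber $X_0$. By (K1), $h^0(X_K,L_K)=h^0(X_0,L_0)$, both being the rank of $g_*\mathcal O_X$. By Grauert's theorem (constant $h^0$ over a reduced base), $g_*L$ is free and commutes with base change. So a trivializing section of $L_0$ lifts to a section of $L$. Its zero locus is proper over $R$ and misses $X_0$, hence is empty.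
\end{proof}

Finally, for group \emph{schemes} separatedness is automatic; compare \cite[VI$_B$, 5.5]{SGA3}.

\begin{lemma}\label{lem:scheme}
Let $\Gamma\to S$ be a smooth group scheme with connected fibers over a noetherian scheme $S$. Then $\Gamma\to S$ is separated.
\end{lemma}

\begin{proof}
The argument given above for $f$ shows that $\Gamma$ is of finite type, so Lemma~\ref{lem:val} applies. Let $R$ be a trait with residue field $\kappa$, and let $\sigma\in\Gamma(R)$ with $\sigma_K=e$. Choose an affine open $U\subset\Gamma_R$ meeting the closed fiber $\Gamma_0$. Since $\Gamma_0$ is irreducible, $U_0\cap U_0\sigma_0^{-1}\ne\emptyset$, so there is $x_0\in U_0(\kappa)$ with $x_0\sigma_0\in U_0$. Lift $x_0$ to $x\in\Gamma(R)$ by (H1). Both $x$ and $x\sigma$ send the closed point into $U$, hence send $\operatorname{Spec}R$ into $U$. They correspond to two ring maps $\mathcal O(U)\to R$ that agree after composing with $R\subset K$. So $x=x\sigma$ and $\sigma=e$.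
\end{proof}

For an algebraic space, $U$ has to be replaced by an affine \'etale chart. Then $x$ and $x\sigma$ lift to $U$, but the two lifts need not agree over $K$. The next section shows that the conclusion can indeed fail.

\section{A double fiber}\label{sec:counter}

We want a surface with a fiber $2F$ such that $\mathcal O_X(F)|_F$ is nontrivial. This restriction is the normal bundle of $F$, and its square is trivial since $2F$ is principal. So the normal bundle has to be a line bundle $M$ of order $2$ on $F$, and the simplest surface containing $F$ with normal bundle $M$ is the total space of $M$.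

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $B$ be the elliptic curve $y^2=x^3-x$, with point at infinity $\infty$, and let $M=\mathcal O_B((0,0)-\infty)$. Since $\operatorname{div}(x)=2(0,0)-2\infty$, there is an isomorphism $\varphi\colon\mathcal O_B\to M^2$. Since two distinct points of a curve of genus $1$ are not linearly equivalent, $M$ is nontrivial over every extension field; having degree $0$, the bundles $M^{\pm1}$ then have no nonzero sections. Let
\[
p\colon X=\operatorname{Spec}_B\bigoplus_{n\ge0}M^{-n}\to B
\]
be the total space of $M$ and let $\tau\in H^0(X,p^*M)$ be the tautological section. Its zero scheme is the zero section $F\cong B$. Put $g=\varphi^{-1}(\tau^2)\in H^0(X,\mathcal O_X)$, viewed as a morphism $g\colon X\to S=\mathbb A^1=\operatorname{Spec}k[t]$.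

\emph{The hypotheses hold.} The surface $X$ is smooth and integral. Let $U\subset B$ be an affine open set on which $M$ has a generator $\epsilon$, and write $\varphi(1)=v\epsilon^2$ with $v\in\mathcal O(U)^*$ and $\tau=z\epsilon$. Then $p^{-1}(U)=\operatorname{Spec}\mathcal O(U)[z]$ and $g=z^2/v$. The ring $\mathcal O(U)[z]$ is free over $\mathcal O(U)[t]$, $t=z^2/v$, with basis $1,z$. Hence $(g,p)\colon X\to S\times B$ is finite and flat of degree $2$, so $g$ is flat and projective, and
\begin{equation}\label{eq:push}
(g,p)_*\mathcal O_X=\mathcal O_{S\times B}\oplus\operatorname{pr}_B^*M^{-1}.
\end{equation}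
For every geometric point $\bar s$ of $S$, \eqref{eq:push} gives $H^0(X_{\bar s},\mathcal O)=k(\bar s)\oplus H^0(B_{k(\bar s)},M^{-1})=k(\bar s)$. So all fibers are geometrically connected, and likewise $g_*\mathcal O_X=\mathcal O_S$. The fiber $X_0$ is given by $z^2=0$, so $X_0=2F$. For $s\ne0$ the fiber $X_s$, given by $z^2=vt(s)$, is an \'etale double cover of $B_{k(s)}$.

\emph{A section that is generically trivial.} Let $\sigma\colon S\to\operatorname{Pic}(X/S)$ be the class of $p^*M\cong\mathcal O_X(F)$.
\begin{itemize}
\item Over $S\setminus\{0\}$ the section $\tau$ vanishes nowhere, because $F\subset X_0$. So $\sigma=e$ over $S\setminus\{0\}$.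
\item Let $p_0=p|_{X_0}$. The homomorphism $p_0^*\colon\operatorname{Pic}(B)\to\operatorname{Pic}(X_0)$ of Picard schemes maps the connected group $\operatorname{Pic}^\circ(B)$, which contains $M$, into $\operatorname{Pic}^\circ(X_0)$. So $\sigma(0)\in\operatorname{Pic}^\circ(X_0)$.
\item The restriction of $p_0^*M$ to $F\cong B$ is $M$, which is nontrivial over $\bar k$. So $\sigma(0)\ne e(0)$.
\end{itemize}
By the first two points $\sigma$ is a section of the open subspace $G$. If $G\to S$ were separated, the locus where $\sigma=e$ would be a closed subscheme of the reduced scheme $S$ containing $S\setminus\{0\}$, hence all of $S$, against the third point. So $G\to S$ is not separated, and therefore not quasi-projective. By (K2) and Lemma~\ref{lem:scheme}, $G$ is not a scheme.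
\end{proof}

\begin{remark}\label{rem:quotient}
The space $G$ can be described completely. Pullback along $p$ gives a homomorphism $p^*\colon\operatorname{Pic}^\circ(B)\times S\to G$ of smooth group spaces over $S$. By \eqref{eq:push}, $\dim G_s=h^1(\mathcal O_B)+h^1(M^{-1})=1$. Over a geometric point $\bar s\ne0$, if $p_{\bar s}^*y$ is trivial then $y\oplus(y\otimes M^{-1})$ has a nonzero section, so $y\in\{\mathcal O,M\}$; and $p^*_{\bar s}M$ is trivial. Over $0$, restriction to $F$ shows that $p_0^*$ is injective. So $p^*$ is an isogeny of one-dimensional groups on each fiber, hence \'etale and surjective. Its kernel is \'etale over $S$, and comparing geometric points identifies it with $\Gamma=(\{\mathcal O\}\times S)\sqcup(\{M\}\times(S\setminus\{0\}))$. Thus $G=(\operatorname{Pic}^\circ(B)\times S)/\Gamma$ is the quotient of a constant family of elliptic curves by an \'etale subgroup that is not closed.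
\end{remark}

\section{A criterion for ampleness}\label{sec:criterion}

To prove that a line bundle on an algebraic space is ample we need many sections. The sections that we can construct use lifts of points of a fiber to sections of $G$ or of $X$, and such lifts exist only over strictly henselian bases. They also do not always separate points. The following criterion asks for no more than this: sections over strict henselizations, and finite fibers.

\begin{proposition}\label{prop:crit}
Let $S$ be an affine variety, $W\to S$ a separated algebraic space of finite type and $M$ a line bundle on $W$. Assume the following for every closed point $t\in S$, with $T=\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$, closed point $o$ and residue field $\kappa$, and for every $x\in W_o(\kappa)$: there are $n\ge1$ and $s_0,\dots,s_m\in H^0(W_T,M^n)$, not all zero at $x$, such that $x$ is isolated in its fiber under the rational map $(s_0:\dots:s_m)\colon W_o\dashrightarrow\mathbb P^m_\kappa$. Then $W$ is a scheme and $M$ is ample.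
\end{proposition}

\begin{proof}
For a finite subset $V\subset H^0(W,M^n)$ let $\varphi_V$ be the morphism to a projective space over $S$ that $V$ defines away from its common zeros, and let $U_V\subset W$ be the set of points where $\varphi_V$ is defined and quasi-finite. It is open.

\emph{The $U_V$ cover $W$.} Let $x$ and $s_0,\dots,s_m$ be as in the hypothesis. Since $T\to S$ is flat, $H^0(W_T,M^n)=H^0(W,M^n)\otimes_{\mathcal O(S)}\mathcal O(T)$, so the $s_i$ are $\mathcal O(T)$-linear combinations of a finite set $V\subset H^0(W,M^n)$. Near $x$ on $W_o$, the map $(s_0:\dots:s_m)$ is $\varphi_V$ followed by a linear projection. So $x$ is isolated in its fiber under $\varphi_V|_{W_o}$, which is the base change to $\kappa$ of a fiber of $\varphi_V$. Hence the image of $x$ in $W$ lies in $U_V$. The complement of $\bigcup U_V$ is a closed subspace of finite type over $k$. If it were nonempty it would have a $\bar k$-point, which lies over a closed point $t$ and is the image of some $x\in W_o(\kappa)$. This is impossible.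

\emph{One $V$ suffices.} Given $V\subset H^0(W,M^n)$ and $V'\subset H^0(W,M^{n'})$, let $V''\subset H^0(W,M^{nn'})$ consist of the monomials of degree $n'$ in $V$ and the monomials of degree $n$ in $V'$. Near a point of $U_V$, the map $\varphi_{V''}$ followed by the projection to the first group of coordinates is $\varphi_V$ followed by a Veronese embedding, which is quasi-finite there. So $U_{V''}\supset U_V$, and by symmetry $U_{V''}\supset U_{V'}$. As $W$ is quasi-compact, $U_V=W$ for some $V\subset H^0(W,M^n)$.

Now $\varphi_V\colon W\to\mathbb P^r_S$ is quasi-finite, separated and of finite type. By Zariski's Main Theorem for algebraic spaces \cite[Thm.~16.5]{LMB}, $W$ is an open subspace of an algebraic space $\overline W$ finite over $\mathbb P^r_S$. A finite morphism is affine, so $\overline W$ and $W$ are schemes. The pullback of $\mathcal O(1)$ to $\overline W$ is ample, and its restriction $M^n$ to the quasi-compact open subset $W$ is ample.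
\end{proof}

\section{Reduced fibers}\label{sec:reduced}

Until Section~\ref{ss:disconnected} we assume that the fibers of $g$ are reduced and that $g_*\mathcal O_X=\mathcal O_S$. By (K1), $H^0(X_T,\mathcal O)=\mathcal O(T)$ for every $S$-scheme $T$. Since $X$ is Cohen--Macaulay and $g$ is flat, the fibers are Cohen--Macaulay, of pure dimension $d=\dim X-\dim S$. If $d=0$ then $g$ is finite, $X=\operatorname{Spec}_Sg_*\mathcal O_X=S$ and $G=S$; we put $N=\mathcal O_S$. From now on $d\ge1$.

\subsection{The determinant of cohomology}

Let $q\colon Z\to W$ be a proper morphism to a noetherian scheme and $\mathcal F$ a coherent sheaf on $Z$, flat over $W$. Locally on $W$ there is a finite complex $K^\bullet$ of free modules of finite rank that computes the cohomology of $\mathcal F$ after every base change. The line bundles $\bigotimes_i(\det K^i)^{(-1)^i}$ glue to a line bundle $\lambda(\mathcal F)=\det Rq_*\mathcal F$ on $W$ \cite{KM}. It has the following properties.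
\begin{enumerate}
\item[(D1)] $\lambda$ commutes with base change; in particular it is defined when $W$ is an algebraic space.
\item[(D2)] An exact sequence $0\to\mathcal F'\to\mathcal F\to\mathcal F''\to0$ of $W$-flat sheaves gives $\lambda(\mathcal F)\cong\lambda(\mathcal F')\otimes\lambda(\mathcal F'')$. For a finite resolution $\mathcal F_\bullet\to\mathcal F$ by $W$-flat sheaves, $\lambda(\mathcal F)\cong\bigotimes_j\lambda(\mathcal F_j)^{(-1)^j}$.
\item[(D3)] $\lambda$ is functorial for isomorphisms, and multiplication by $u\in\mathcal O(W)^*$ on $\mathcal F$ induces multiplication by $u^{\chi}$, where $\chi$ is the fiberwise Euler characteristic of $\mathcal F$.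
\item[(D4)] If $p$ is a section of $q$ and $Q$ is a line bundle on $W$, then $\lambda(p_*Q)\cong Q$.
\item[(D5)] If the fibers of $q$ have dimension $\le1$ and $\chi=0$, then $K^\bullet$ can be taken of the form $K^0\to K^1$ with equal ranks. The determinants of these maps glue to a section $\theta(\mathcal F)$ of $\lambda(\mathcal F)^{-1}$, which vanishes at $w\in W$ exactly when $H^0(Z_w,\mathcal F_w)\neq0$.
\end{enumerate}

\subsection{The model case: a curve of genus one}\label{ss:model}

Let $S=\operatorname{Spec}\kappa$ with $\kappa$ algebraically closed, let $C$ be a smooth projective curve of genus $1$, $G=\operatorname{Pic}^\circ(C)$, and let $\mathcal L$ be a universal line bundle on $C\times G$. For $p\in C$ put $\mathcal L_p=\mathcal L|_{p\times G}$. A line bundle $A$ of degree $0$ has $\chi(A)=0$, so (D5) gives a section $\theta(A\otimes\mathcal L)$, which vanishes at $x$ exactly when $A\otimes x$ has a nonzero section, that is, at the single point $x=A^{-1}$. These sections live in different line bundles. If $A=\mathcal O(p-q)$, the sequences $0\to A(-p)\to A\to A|_p\to0$ and $0\to\mathcal O(-q)\to\mathcal O\to\mathcal O|_q\to0$ and (D2), (D4) give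
\[
\lambda(A\otimes\mathcal L^{\pm1})\cong\lambda(\mathcal L^{\pm1})\otimes(\mathcal L_p\otimes\mathcal L_q^{-1})^{\pm1}.
\]
The correction terms cancel in the product of the two signs. So $N=\lambda(\mathcal L)^{-1}\otimes\lambda(\mathcal L^{-1})^{-1}$ carries, for every $A$, the section $s_A=\theta(A\otimes\mathcal L)\cdot\theta(A\otimes\mathcal L^{-1})$, with zero set $\{A^{-1},A\}$. Three facts follow at once.
\begin{itemize}
\item For finitely many points of $G$, a general $s_A$ vanishes at none of them.
\item For $\mu\ne e$, the section $s_{\mu^{-1}}$ vanishes at $\mu$ and not at $e$.
\item If all sections of $N$ vanish at $z$ exactly when they vanish at $w$, then $s_w(z)=0$, so $z\in\{w,w^{-1}\}$. The map defined by enough sections of $N$ has finite fibers, so $N$ is ample.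
\end{itemize}
In a family, the first two facts give separatedness and the third gives the hypothesis of Proposition~\ref{prop:crit}. The zero set of $s_A$ is stable under inversion, which is why we aim at finite fibers and not at injectivity. Two difficulties remain. For $d>1$ we must cut $X$ by $d-1$ hypersurfaces to get a curve, which is possible only locally on $S$, while $N$ has to be defined globally. And the curve may be singular and reducible, so the bundles $A$ have to be constructed.

\subsection{The sheaf $N$}

Fix a $g$-ample line bundle $H$ on $X$.

\begin{lemma}\label{lem:a}
For all sufficiently large $a$ the following hold for every geometric point $t$ of $S$.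
\begin{enumerate}
\item[$(\alpha)$] $H^a|_{X_t}$ is very ample and $H^i(X_t,H^a)=0$ for $i>0$.
\item[$(\beta)$] $H^i(X_t,y\otimes H^{-m})=0$ for all $i<d$, all $m\ge a$ and all $y\in G(t)$.
\end{enumerate}
\end{lemma}

\begin{proof}
If $\mathcal F$ is flat over the base and $R^iq_*\mathcal F=0$ for $i>0$, then $H^i$ vanishes on all fibers for $i>0$, since $K^\bullet$ is then a bounded complex of free modules that is exact in positive degrees and stays so after base change. Thus $(\alpha)$ follows from relative Serre vanishing over the noetherian scheme $S$. The morphism $g$ is flat with Cohen--Macaulay fibers of pure dimension $d$, so $\omega_{X/S}$ is $S$-flat and compatible with base change \cite[Thm.~3.6.1]{Conrad}. Relative Serre vanishing for $\widetilde L^{-1}\otimes\omega_{X/S}$ over the noetherian scheme $\widetilde G$ gives $H^{j}(X_t,y^{-1}\otimes H^m\otimes\omega_{X_t})=0$ for $j>0$, $m\ge a$ and all $y$. By Serre duality on the Cohen--Macaulay scheme $X_t$, the group with $j=d-i$ is dual to the group in $(\beta)$.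
\end{proof}

Fix such an $a$. The symmetrization of Section~\ref{ss:model} has a second use: it makes the determinant independent of the choice of a universal bundle, which need not exist on $X\times_SG$.

\begin{lemma}\label{lem:descent}
For a line bundle $P$ on $X$ there is a line bundle $\Lambda_X(P)$ on $G$ with the following property. If $y\colon W\to G$ is a morphism from a noetherian algebraic space and $L$ is a line bundle on $X\times_SW$ with class $y$, then $y^*\Lambda_X(P)\cong\lambda(P\otimes L)\otimes\lambda(P\otimes L^{-1})$.
\end{lemma}

\begin{proof}
Write $\Lambda(L)=\lambda(P\otimes L)\otimes\lambda(P\otimes L^{-1})$. Let $L,L'$ on $X\times_SW$ have the same class in $G(W)$. \'Etale locally on $W$ there is an isomorphism $L\cong L'$, unique up to a unit $u$ of the base because $g_*\mathcal O_X=\mathcal O_S$ universally. By (D3), $u$ acts on $\Lambda(L)$ by $u^{\chi(P\otimes L)-\chi(P\otimes L^{-1})}$, and the exponent is $0$ by Lemma~\ref{lem:points}(c). So the local isomorphisms $\Lambda(L)\cong\Lambda(L')$ do not depend on choices. They glue to a canonical isomorphism on $W$, compatible with composition and base change. Applied to the two pullbacks of $\widetilde L$ to $\widetilde G\times_G\widetilde G$,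 this is a descent datum on $\Lambda(\widetilde L)$, which defines $\Lambda_X(P)$. Applied on $W\times_G\widetilde G$, it gives the stated isomorphism.
\end{proof}

If $C\subset X$ is a complete intersection of $d-1$ sections of $H^a$, the Koszul complex resolves $\mathcal O_C$ by the sheaves $(H^{-ja})^{\oplus\binom{d-1}{j}}$, which do not depend on the sections. This dictates the definition
\begin{equation}\label{eq:N}
N=\bigotimes_{j=0}^{d-1}\Lambda_X(H^{-ja})^{\otimes(-1)^{j+1}\binom{d-1}{j}},
\end{equation}
a line bundle on all of $G$. For $d=1$ it is $\Lambda_X(\mathcal O_X)^{-1}$, as in the model case.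

\subsection{Curve sections and theta sections}\label{ss:curves}

A \emph{test base} is a noetherian strictly henselian local scheme $T$ over $S$, with closed point $o$ and residue field $\kappa$. We shall use $T=\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$ and traits. Fix a test base $T$.

\begin{lemma}\label{lem:curve}
There is a closed subscheme $C\subset X_T$, flat over $T$, such that:
\begin{enumerate}
\item[(a)] $\mathcal O_C$ has a resolution with terms $(H^{-ja})^{\oplus\binom{d-1}{j}}$, $0\le j\le d-1$, which stays exact after base change;
\item[(b)] $C_o$ is a reduced curve with $H^0(C_o,\mathcal O)=\kappa$;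
\item[(c)] if $y\in G_o(\kappa)$ and $y|_{C_o}$ is trivial, then $y=e$.
\end{enumerate}
\end{lemma}

\begin{proof}
Choose $d-1$ general sections of $H^a|_{X_o}$. They lift to $X_T$ because $H^1(X_o,H^a)=0$; let $C$ be the common zero scheme of the lifts. (For $d=1$, $C=X_T$.) General sections cut out a subscheme $C_o$ of dimension $1$. On the Cohen--Macaulay scheme $X_o$ of pure dimension $d$ they then form a regular sequence at each point of $C_o$, and $C_o$ is Cohen--Macaulay of pure dimension $1$. By \cite[11.3.8]{EGAIV}, the set of points of $C$ at which $C$ is $T$-flat and the lifts form a regular sequence contains an open neighborhood of $C_o$. As $C$ is proper over the local scheme $T$, this neighborhood is $C$. So the Koszul complex resolves $\mathcal O_C$, and it stays exact after base change because all its terms and $\mathcal O_C$ are $T$-flat. This is (a).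

Since $X_o$ is reduced, its singular locus has dimension $\le d-1$, so it meets $C_o$ in a finite set. On the smooth locus of $X_o$ the curve $C_o$ is smooth by Bertini's theorem. So $C_o$ is generically reduced; it has no embedded points, hence it is reduced.

Let $I$ be the ideal of $C_o$ and $y\in G_o(\kappa)$. The terms of the Koszul complex with $1\le j\le d-1$ resolve $I$. So $H^i(X_o,I\otimes y)=0$ as soon as $H^{i+j-1}(X_o,y\otimes H^{-ja})=0$ for $1\le j\le d-1$. For $i\in\{0,1\}$ we have $i+j-1\le d-1$, and $(\beta)$ applies. Therefore restriction is an isomorphism $H^0(X_o,y)\cong H^0(C_o,y|_{C_o})$. For $y=e$ this completes (b). For (c), lift a trivializing section of $y|_{C_o}$ and its inverse to $u\in H^0(X_o,y)$ and $u'\in H^0(X_o,y^{-1})$. Then $uu'\in H^0(X_o,\mathcal O)=\kappa$ restricts to $1$ on $C_o$, so $u$ vanishes nowhere.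
\end{proof}

Fix such a $C$ and put $\mathcal O_C(1)=H|_C$. The flat morphism $C\to T$ is smooth at the smooth points of $C_o$, so by (H1) every smooth point of $C_o$ lies on a section $p\colon T\to C$ contained in the smooth locus; its image is a relative effective Cartier divisor, also denoted $p$. This is where reducedness is essential. In particular $X_T\to T$ has a section. A line bundle on $X_W$, for $W$ over $T$, with a trivialization along this section has no nontrivial automorphism, since $g_*\mathcal O_X=\mathcal O_S$ universally. So the local universal bundle, normalized along the section, descends to a universal bundle $\mathcal L$ on $X_T\times_TG_T$. For a line bundle $A$ on $C$ put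
\[
\Lambda_C(A)=\lambda(A\otimes\mathcal L|_{C\times_TG_T})\otimes\lambda(A\otimes\mathcal L^{-1}|_{C\times_TG_T}),
\]
a line bundle on $G_T$.

\begin{lemma}\label{lem:indep}
$\Lambda_C(A)\cong N_T^{-1}$ for every line bundle $A$ on $C$.
\end{lemma}

\begin{proof}
For $A=\mathcal O_C$ this follows from Lemma~\ref{lem:curve}(a), (D2), Lemma~\ref{lem:descent} and \eqref{eq:N}. Let $p$ be a section in the smooth locus. The quotient $A(p)/A$ is $p_*$ of a line bundle on the local scheme $T$, so it is isomorphic to $p_*\mathcal O_T$. With $\mathcal L_p=(p\times\mathrm{id})^*\mathcal L$, (D2) and (D4) give $\lambda(A(p)\otimes\mathcal L^{\pm1})\cong\lambda(A\otimes\mathcal L^{\pm1})\otimes\mathcal L_p^{\pm1}$. Hence $\Lambda_C(A(p))\cong\Lambda_C(A)$.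

For $n\gg0$ the bundle $A_o(n)$ is very ample and $H^1(C_o,A_o(n))=0$. A general section has a reduced zero scheme contained in the smooth locus of $C_o$, and it lifts to a section of $A(n)$. The zero scheme $\Delta$ of the lift is flat over $T$ by \cite[11.3.8]{EGAIV} and proper with \'etale closed fiber, hence finite \'etale. By (H2), $\Delta=\sum p_i$ is a disjoint union of sections, which lie in the smooth locus. So $A(n)\cong\mathcal O_C(\sum p_i)$. For $n$ large enough we also have $\mathcal O_C(n)\cong\mathcal O_C(\sum q_j)$, so $A(n)\cong A(\sum q_j)$. By the first paragraph, $\Lambda_C(\mathcal O_C)\cong\Lambda_C(A(n))\cong\Lambda_C(A)$.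
\end{proof}

Let $A$ be a line bundle on $C$ with $\chi(C_o,A_o)=0$. By flatness over the connected scheme $T$ and Lemma~\ref{lem:points}(c), $A\otimes\mathcal L^{\pm1}$ has Euler characteristic $0$ on all fibers over $G_T$. Put
\[
\Theta(A)=\{x\in G_o(\kappa):H^0(C_o,A_o\otimes x|_{C_o})\ne0\},
\]
the zero set of $\theta(A\otimes\mathcal L)$ on $G_o$. Fix an isomorphism as in Lemma~\ref{lem:indep} and let
\[
s_A=\theta(A\otimes\mathcal L)\cdot\theta(A\otimes\mathcal L^{-1})\in H^0(G_T,N_T).
\]
Every $x\in G_o(\kappa)$ lifts to $G(T)$ by (H1), hence to a line bundle on $X_T$; let $\widetilde x$ be the restriction of such a lift to $C$. Then $\chi(A_o\otimes\widetilde x_o)=0$, and (D5) gives, for $x,z\in G_o(\kappa)$,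
\begin{equation}\label{eq:zero}
s_{A\otimes\widetilde x}(z)=0\iff xz\in\Theta(A)\ \text{ or }\ xz^{-1}\in\Theta(A).
\end{equation}

We need bundles $A$ with $\Theta(A)\ne G_o(\kappa)$, and with $\Theta(A)$ passing through a prescribed point. We start from a bundle without sections and add points, one at a time, without creating sections.

\begin{lemma}\label{lem:exist}
\begin{enumerate}
\item[(a)] There is a line bundle $A$ on $C$ with $\chi(A_o)=0$ and $e\notin\Theta(A)$.
\item[(b)] For $e\ne\mu\in G_o(\kappa)$ there is a line bundle $A$ on $C$ with $\chi(A_o)=0$, $e\notin\Theta(A)$ and $\mu\in\Theta(A)$.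
\end{enumerate}
\end{lemma}

\begin{proof}
Start with $E=\mathcal O_C(-1)$ in (a) and $E=\widetilde\mu^{-1}$ in (b). We claim that $H^0(C_o,E_o)=0$. Since $C_o$ is reduced, a section is zero if it is zero on every component. In (a), $E_o$ has negative degree on every component. In (b), $E_o$ has degree $0$ on every component by Lemma~\ref{lem:points}(c), so on each component a section is zero or nowhere zero. If it is nowhere zero on one component, it is nonzero on all components meeting that one, and $C_o$ is connected; so it trivializes $\mu^{-1}|_{C_o}$, which contradicts Lemma~\ref{lem:curve}(c).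

Now let $E$ be any line bundle on $C$ with $h^0(E_o)=0$, so that $\chi(E_o)=-h^1(E_o)\le0$, and suppose $\chi(E_o)<0$. Let $\omega$ be the dualizing sheaf of $C_o$. It has no subsheaf with finite support and is invertible on the smooth locus. By duality there is $0\ne\psi\in H^0(\omega\otimes E_o^{-1})=H^1(E_o)^\vee$, and $\psi$ does not vanish at some smooth point $p_o$. Then $H^1(E_o(p_o))^\vee=H^0(\omega\otimes E_o^{-1}(-p_o))$ is the kernel of a nonzero linear form, the evaluation at $p_o$. So $h^1(E_o(p_o))=h^1(E_o)-1$. Since $\chi(E_o(p_o))=\chi(E_o)+1$, we get $h^0(E_o(p_o))=0$. Lift $p_o$ to a section $p$ and replace $E$ by $E(p)$.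

After finitely many steps we reach $A=E(p_1+\dots+p_r)$ with $h^0(A_o)=0=\chi(A_o)$, so $e\notin\Theta(A)$. In (b), $A_o\otimes\mu|_{C_o}\cong\mathcal O_{C_o}(p_1+\dots+p_r)$ has a nonzero section.
\end{proof}

\begin{lemma}\label{lem:bpf}
For $x_1,\dots,x_r\in G_o(\kappa)$ there is $s\in H^0(G_T,N_T)$ with $s(x_i)\ne0$ for all $i$.
\end{lemma}

\begin{proof}
Take $A$ as in Lemma~\ref{lem:exist}(a). Then $\Theta(A)$ is a proper closed subset of the irreducible variety $G_o$, so there is $x\in G_o(\kappa)$ outside the finitely many translates $x_i^{\pm1}\Theta(A)$. By \eqref{eq:zero}, $s=s_{A\otimes\widetilde x}$ works.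
\end{proof}

\subsection{Separatedness and ampleness}

\begin{proposition}\label{prop:sep}
$G\to S$ is separated.
\end{proposition}

\begin{proof}
We use Lemma~\ref{lem:val}. Let $R$ be a trait, $T=\operatorname{Spec}R$, and $\sigma\in G(R)$ with $\sigma_K=e$. By Lemma~\ref{lem:rigid} it suffices to show $\sigma_0=e_0$. Suppose not. The modules $\sigma^*N$ and $e^*N$ are free of rank $1$ over $R$. Since $\sigma_K=e_K$, there is an identification $\iota\colon\sigma^*N\otimes K=e^*N\otimes K$ with $\iota(\sigma^*s)=e^*s$ for all $s\in H^0(G_T,N_T)$. By Lemma~\ref{lem:bpf} some $s'$ is nonzero at $\sigma_0$ and at $e_0$. Then $\sigma^*s'$ and $e^*s'$ are generators, so $\iota$ maps $\sigma^*N$ onto $e^*N$. Consequently every $s$ vanishes at $\sigma_0$ if and only if it vanishes at $e_0$. For $A$ as in Lemma~\ref{lem:exist}(b) with $\mu=\sigma_0$, formula \eqref{eq:zero} with $x=e$ gives $s_A(\sigma_0)=0$ and $s_A(e_0)\neq0$, a contradiction.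
\end{proof}

\begin{proposition}\label{prop:ample}
$G$ is a scheme and $N$ is $S$-ample.
\end{proposition}

\begin{proof}
Both claims are local on $S$, so let $S$ be affine. By Proposition~\ref{prop:sep} we may apply Proposition~\ref{prop:crit}; we verify its hypothesis for $M=N$ and $n=1$. Let $T=\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$ and $w\in G_o(\kappa)$. By Lemma~\ref{lem:bpf} and quasi-compactness, a finite set $V_0\subset H^0(G_T,N_T)$ has no common zero on $G_o$. For finite $V\supset V_0$ let $Z_V$ be the fiber through $w$ of the morphism $\varphi_V$ from $G_o$ to a projective space. Enlarging $V$ shrinks $Z_V$, and $G_o$ is noetherian, so there is a smallest one, $Z_{V_1}$. Suppose that $w$ is not isolated in $Z_{V_1}$, and let $Z\ni w$ be an irreducible component of positive dimension. For every section $s$ the map $\varphi_{V_1\cup\{s\}}$ is constant on $Z$. Hence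
\begin{quote}
every $s\in H^0(G_T,N_T)$ vanishes at all points of $Z$ or at none.
\end{quote}
In the model case this contradicts the shape of the zero sets directly. In general we show that it forces a theta divisor to be invariant under a translation that cannot preserve it.

Fix $z_1\ne z_2$ in $Z(\kappa)$, put $\mu=z_1z_2^{-1}\ne e$, take $A$ as in Lemma~\ref{lem:exist}(b) and let $\Theta=\Theta(A)$. It is the zero set of a section of a line bundle on the irreducible variety $G_o$, nonzero at $e$ and zero at $\mu$. So $\Theta$ is nonempty of pure codimension $1$. By \eqref{eq:zero}, $s_{A\otimes\widetilde x}(z)=0$ if and only if $x\in z^{-1}\Theta\cup z\Theta$. By the displayed property, applied for every $x$, the closed set $\Sigma=z^{-1}\Theta\cup z\Theta$ does not depend on $z\in Z(\kappa)$. It has pure codimension $1$; let $\Sigma_1,\dots,\Sigma_r$ be its components. Let $\Theta'$ be a component of $\Theta$. For each $z\in Z(\kappa)$ the set $z^{-1}\Theta'\subset\Sigma$ is irreducible of codimension $1$, so it is one of the $\Sigma_j$. The sets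
\[
\{z\in Z(\kappa):z^{-1}\Theta'=\Sigma_j\}=\bigcap_{\delta\in\Theta'}\{z\in Z(\kappa):z^{-1}\delta\in\Sigma_j\}
\]
are closed and cover $Z(\kappa)$. Since $Z$ is irreducible, one of them is everything. So $z_1^{-1}\Theta'=z_2^{-1}\Theta'$, that is, $\mu\Theta'=\Theta'$. This holds for all components, so $\mu\Theta=\Theta$. But then $\mu\in\mu\Theta$ gives $e\in\Theta$, a contradiction.
\end{proof}

\begin{remark}
In the example of Section~\ref{sec:counter} we have $d=1$ and $g_*\mathcal O_X=\mathcal O_S$, so $N$ is defined. But the curve $C_o=2F$ has no smooth point, so no points can be added in Lemmas~\ref{lem:indep} and~\ref{lem:exist}. No other construction could replace them: by the proof of Proposition~\ref{prop:sep}, if a line bundle on $G_T$ has a section that is nonzero at $\sigma(0)$ and $e(0)$, then all its sections vanish at both points or at neither.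
\end{remark}

\subsection{Disconnected fibers}\label{ss:disconnected}

\begin{proof}[Proof of Theorem~\ref{thm:reduced}]
If $g_*\mathcal O_X=\mathcal O_S$, the theorem is Proposition~\ref{prop:ample}, since $f$ is of finite type. In general let $X\xrightarrow{h}S'\xrightarrow{\pi}S$ be the Stein factorization, $S'=\operatorname{Spec}_Sg_*\mathcal O_X$, which is a variety. By (K1), $\pi$ is finite and flat with geometric fibers $\operatorname{Spec}H^0(X_{\bar s},\mathcal O)$. These are reduced because $X_{\bar s}$ is reduced; so $\pi$ is finite \'etale, of some degree $n$. The morphism $h$ is the composition of its graph $X\to X\times_SS'$, which is an open and closed immersion, with the projection to $S'$. So $h$ is flat and projective, its geometric fibers are open and closed in those of $g$, hence reduced, and $h_*\mathcal O_X=\mathcal O_{S'}$. By the first case, $G'=\operatorname{Pic}^\circ(X/S')$ is a scheme of finite type over $S'$ with an $S'$-ample sheaf $N'$.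

For a scheme $W$ over $S'$, the scheme $X\times_{S'}W$ is open and closed in $X\times_SW$. Restriction of line bundles defines an $S'$-morphism $\operatorname{ev}\colon G\times_SS'\to G'$. Let $q\colon G\times_SS'\to G$ be the projection, which is finite \'etale, and let
\[
N_G=\det(q_*\operatorname{ev}^*N')\otimes\det(q_*\mathcal O)^{-1}
\]
be the norm of $\operatorname{ev}^*N'$. Choose a quasi-compact \'etale cover $S_1\to S$ over which $S'$ splits into $n$ copies of $S_1$, given by $S$-morphisms $\iota_i\colon S_1\to S'$. Then $X_{S_1}=\bigsqcup_iX_i$ with $X_i=X\times_{S',\iota_i}S_1$. The Picard functor of a disjoint union is the product of the Picard functors, and on geometric fibers the identity component of a product is the product of the identity components. So $G_{S_1}=\prod_iG_i'$, the product over $S_1$ of the schemes $G_i'=\iota_i^*G'$, and $\operatorname{ev}$ becomes the family of projections. Hence $N_G$ pulls back to the exterior tensor product of the sheaves $\iota_i^*N'$, which is $S_1$-ample. The pair $(G_{S_1},N_G|_{G_{S_1}})$ carries a descent datum relative to $S_1\to S$, and descent data on schemes with a relatively ample sheaf are effective \cite[VIII.7.8]{SGA1}. So $G$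 is a scheme and $N_G$ is $S$-ample.
\end{proof}

\section{One-dimensional bases}\label{sec:curve}

Let $\dim S=1$. In Theorem~\ref{thm:curve}, (b)$\Rightarrow$(a) holds by definition and (a)$\Rightarrow$(c) is Lemma~\ref{lem:scheme} with (K2). We prove (c)$\Leftrightarrow$(d) in Section~\ref{ss:cd} and (c)$\Rightarrow$(b) in Section~\ref{ss:cb}.

\subsection{The multiplicities $m_Y$}\label{ss:mult}

The image of $g$ is open and closed, so $g$ is faithfully flat. Normality descends along faithfully flat morphisms, so $S$ is a regular curve. Let $s\in S$ be a closed point and $R=\mathcal O^{sh}_{S,\bar s}$, a discrete valuation ring with fraction field $K$ and residue field $\kappa$. The scheme $X_R$ is noetherian and a limit of schemes \'etale over the normal variety $X$, so it is normal, and its connected components $Y$ are integral. The ring $R_Y=H^0(Y,\mathcal O_Y)$ is finite over $R$ by properness, torsion free by flatness, an integrally closed domain since $Y$ is normal, and local by (H3). So it is a discrete valuation ring, and $H^0(Y_K,\mathcal O)=R_Y\otimes_RK$ is its fraction field. A uniformizer of $R$ is a unit times a power of $\pi_Y$, so the support of $\operatorname{div}_Y(\pi_Y)$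 is $Y_0$, and every component of $Y_0$ occurs in $F_Y$ with positive multiplicity. The fibers of the Stein factorization $Y\to\operatorname{Spec}R_Y$ are connected, so $Y_0$ is connected. Finally, the closed fiber of $X_R$ is $X_0=\bigsqcup_YY_0$, so $\operatorname{Pic}^\circ(X_0)=\prod_Y\operatorname{Pic}^\circ(Y_0)$.

If $X_0$ is reduced, then $m_Y=1$ for all $Y$ and (d) is vacuous at $s$, in agreement with Theorem~\ref{thm:reduced}. The multiplicity must be measured with $\pi_Y$ and not with a uniformizer of $R$, as the following example shows.

\begin{example}
Replace $M$ by $\mathcal O_B$ in Section~\ref{sec:counter}. Then $X=B\times\mathbb A^1$ with coordinate $z$, and $g=z^2$. Again $X_0=2F$, but now $R_Y=R[z]/(z^2-t)$, $\pi_Y=z$ and $m_Y=1$. The divisor $F=\operatorname{div}(z)$ is principal and produces no second section.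
\end{example}

The next lemma is the statement used in the heuristic of Section~\ref{ss:expect}.

\begin{lemma}\label{lem:proportional}
Let $D$ be a Cartier divisor on $Y$ supported on $Y_0$ and of degree $0$ on every integral curve in $Y_0$. Then $D=bF_Y$ for some $b\in\mathbb Z$.
\end{lemma}

\begin{proof}
If $\dim Y_0=0$, then $Y=\operatorname{Spec}R_Y$ and $F_Y$ is the closed point. Let $\dim Y_0\ge1$. Let $\Phi_i$ be the components of $Y_0$, write $D=\sum d_i\Phi_i$ and $\operatorname{div}(\pi_Y)=\sum c_i\Phi_i$ with $c_i>0$, and let $q=\min_id_i/c_i$. Then $D'=D-q\operatorname{div}(\pi_Y)$ is effective and some $\Phi_i$ is not in its support. Suppose $D'\ne0$. Since $Y_0$ is connected, some component $\Phi\not\subset\operatorname{Supp}D'$ meets $\operatorname{Supp}D'$ in a point $y$. Any two points of the projective variety $\Phi$ lie on an integral curve, so there is an integral curve $\Gamma\subset\Phi$ through $y$ with $\Gamma\not\subset\operatorname{Supp}D'$. Choose $n>0$ with $nq\in\mathbb Z$. Then $nD'$ is Cartier and effective as a Weil divisor, so it is an effective Cartier divisor by normality. Its canonical section restricts to a nonzero section on $\Gamma$ that vanishes at $y$,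 so $nD'$ has positive degree on $\Gamma$. But $\mathcal O_Y(nD')\cong\mathcal O_Y(nD)$ has degree $0$ on $\Gamma$. So $D'=0$ and $D=qm_YF_Y$. The multiplicities of $D$ are integers and those of $F_Y$ have greatest common divisor $1$, so $qm_Y\in\mathbb Z$.
\end{proof}

\subsection{Separatedness and multiple fibers}\label{ss:cd}

\begin{proof}[Proof of (c)$\Rightarrow$(d)]
Suppose that $s$, $Y$ and $a$ violate (d). Let $L$ be the line bundle on $X_R$ that is $\mathcal O_Y(aF_Y)$ on $Y$ and trivial on the other components. It is trivial on $X_K$, and $L|_{X_0}\in\operatorname{Pic}^\circ(X_0)$. So it defines $\sigma\in G(R)$ with $\sigma_K=e$. If $\sigma=e$, then $L$ is trivial by Lemma~\ref{lem:points}(a), so $aF_Y=\operatorname{div}(u)$ for a rational function $u$ without zeros or poles on the normal scheme $Y_K$. Then $u\in H^0(Y_K,\mathcal O)^*$ is a unit of $R_Y$ times $\pi_Y^b$ with $b\in\mathbb Z$, and $a=bm_Y$, which is impossible for $0<a<m_Y$. So $\sigma\ne e$ although $\sigma_K=e$, and $G$ is not separated.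
\end{proof}

For the converse, the valuative criterion gives a bad section over a trait $R_1$, which may be ramified over $S$. Then $X_{R_1}$ need not be normal, and Lemma~\ref{lem:proportional} is not available. So we first move the bad section from $R_1$ to $R$. The tool is the closure of the generic unit point, which collects all specializations of $e_K$. In Remark~\ref{rem:quotient} it is the line with a doubled origin formed by $e$ and $\sigma$.

\begin{lemma}\label{lem:closure}
Let $\mathcal E\subset G_R$ be the schematic closure of $e_K\colon\operatorname{Spec}K\to G_R$. Then $\mathcal E$ is a closed subgroup space, \'etale over $R$, with $\mathcal E_K=e_K$.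
\end{lemma}

\begin{proof}
Let $\operatorname{Spec}B\to G_R$ be an affine \'etale chart of finite type. As $e_K$ is closed in the separated scheme $G_K$, its preimage in $\operatorname{Spec}B_K$ is $\operatorname{Spec}B'$ with $B'$ a quotient of $B_K$, finite \'etale over $K$. The preimage of $\mathcal E$ is $\operatorname{Spec}\overline B$ with $\overline B$ the image of $B\to B'$. So $\overline B$ is torsion free, hence flat over $R$, and $\overline B_K=B'$. Thus $\mathcal E$ is flat and $\mathcal E_K=e_K$. The space $\mathcal E\times_R\mathcal E$ is flat over $R$, so its generic fiber $(e,e)_K$ is schematically dense. The preimage of $\mathcal E$ under multiplication $\mathcal E\times_R\mathcal E\to G_R$ is a closed subspace containing this generic fiber, so it is everything. The same argument applies to inversion and to the unit, so $\mathcal E$ is a subgroup.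

Let $\overline B/\mathfrak p$ be the ring of an irreducible component of $\operatorname{Spec}\overline B$. It is a domain of finite type over $R$, containing $R$, with fraction field finite over $K$. For a prime $\mathfrak q$ over the maximal ideal of $R$, the dimension inequality gives $\operatorname{ht}\mathfrak q+\operatorname{trdeg}_\kappa k(\mathfrak q)\le1$, and $\operatorname{ht}\mathfrak q\ge1$. So $k(\mathfrak q)=\kappa$, and the closed fiber $\mathcal E_0$ has dimension $0$. It is a closed subgroup scheme of $G_0$, so it is finite \'etale over $\kappa$ by Cartier's theorem. A flat morphism of finite type with \'etale fibers is \'etale.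
\end{proof}

\begin{proof}[Proof of (d)$\Rightarrow$(c)]
Suppose that $G$ is not separated. By Lemmas~\ref{lem:val} and~\ref{lem:rigid} there are a trait $R_1$, with fraction field $K_1$ and residue field $\kappa_1$, and $\sigma\in G(R_1)$ with $\sigma_{K_1}=e$ and $\sigma_0\ne e$. If both points of $\operatorname{Spec}R_1$ mapped to one point $t\in S$, then $\operatorname{Spec}R_1\to S$ would factor through $\operatorname{Spec}k(t)$, and $\sigma=e$ since $G_t$ is separated. So the generic point maps to the generic point of $S$ and the closed point to a closed point $s$. As $R_1$ is strictly henselian, the local map $\mathcal O_{S,s}\to R_1$ extends to an injective local map $R=\mathcal O_{S,\bar s}^{sh}\to R_1$.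

The closed subscheme $\sigma^{-1}(\mathcal E)$ of the integral scheme $\operatorname{Spec}R_1$ contains the generic point, so $\sigma$ factors through $\mathcal E$. Since $\mathcal E_0$ is finite \'etale over the algebraically closed field $\kappa$, we have $\sigma_0\in\mathcal E_0(\kappa_1)=\mathcal E_0(\kappa)$. By (H1), $\sigma_0$ lifts to $\sigma'\in\mathcal E(R)\subset G(R)$. Then $\sigma'_K=e$ and $\sigma'_0\ne e$.

By Lemma~\ref{lem:points}(a), (b), $\sigma'$ is the class of a line bundle $L$ on $X_R$ that is trivial on $X_K$. A trivialization on $X_K$ is a rational section of $L$, and its divisor $D$ is Cartier, supported on $X_0$, with $L\cong\mathcal O(D)$. Since $L|_{X_0}\in\operatorname{Pic}^\circ(X_0)$, Lemmas~\ref{lem:points}(c) and~\ref{lem:proportional} give $D|_Y=b_YF_Y$ for every $Y$. If $m_Y\mid b_Y$ for all $Y$, then $D|_Y$ is the divisor of a power of $\pi_Y$ and $L$ is trivial, which contradicts $\sigma_0'\neq e$. So for some $Y$ we have $b_Y=a+cm_Y$ with $0<a<m_Y$ and $c\in\mathbb Z$. Then $aF_Y=D|_Y-c\operatorname{div}(\pi_Y)$ is Cartier and $\mathcal O_Y(aF_Y)|_{Y_0}\cong L|_{Y_0}\in\operatorname{Pic}^\circ(Y_0)$. So (d) fails.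
\end{proof}

\subsection{From separated to quasi-projective}\label{ss:cb}

The model is an abelian variety with an affine open subset $V$ whose complement is a divisor $D$. Let $t_x$ be the translation by $x$. By the theorem of the square, the divisors $t_x^*D+t_{x^{-1}}^*D$ are linearly equivalent to $2D$. Their complements $x^{-1}V\cap xV$ are affine and cover the variety, so $D$ is ample. To run this argument on $G$ we need an affine open subset meeting a given fiber, although $G$ is not yet known to be a scheme, and a theorem of the square over $R$. Both use $\dim S=1$: the generic point of a closed fiber has codimension $1$ in $G$, and a line bundle on $G_R$ is determined by its restriction to $G_K$.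

For a closed point $s'\in S$ let $R=\mathcal O^{sh}_{S,\bar s'}$, with fraction field $K$, residue field $\kappa$, uniformizer $\pi$, and let $G_o$ be the closed fiber of $G_R$. For $x\in G(R)$ let $t_x\colon G_R\to G_R$ be the translation.

\begin{lemma}\label{lem:square}
Let $M_1,\dots,M_r$ be line bundles on $G_R$. There is $h\ge1$ with $(t_x^*M_i\otimes t_{x^{-1}}^*M_i)^h\cong M_i^{2h}$ for all $i$ and all $x\in G(R)$.
\end{lemma}

\begin{proof}
By Chevalley's theorem there is a surjection $\alpha\colon G_{\bar K}\to J$ onto an abelian variety whose kernel is a connected affine commutative group; in characteristic $0$ the kernel is $\mathbb G_m^i\times\mathbb G_a^j$. We claim that $\alpha^*\colon\operatorname{Pic}(J)\to\operatorname{Pic}(G_{\bar K})$ is surjective. Torsors under $\mathbb G_m$ and $\mathbb G_a$ over a field are trivial, so the generic fiber of $\alpha$ is $\mathbb G_m^i\times\mathbb G_a^j$ over the function field of $J$. Its coordinate ring is factorial, so every divisor on the smooth variety $G_{\bar K}$ is linearly equivalent to a sum of prime divisors that do not dominate $J$. Such a prime divisor lies in $\alpha^{-1}(\Delta)$ for a prime divisor $\Delta\subset J$. As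 $\alpha$ is smooth with irreducible fibers, $\alpha^*\Delta$ is a prime divisor, so the two are equal. This proves the claim.

Write $M_i|_{G_{\bar K}}\cong\alpha^*Q_i$. The data $J$, $\alpha$, $Q_i$ and these isomorphisms are defined over a finite extension $K'/K$; let $h=[K':K]$. The theorem of the square states that $t_b^*Q\otimes t_{b'}^*Q\cong t_{bb'}^*Q\otimes Q$ for a line bundle $Q$ on an abelian variety and points $b,b'$; for $K'$-rational data it holds over $K'$ by Lemma~\ref{lem:points}(b). Let $P=t_x^*M_i\otimes t_{x^{-1}}^*M_i\otimes M_i^{-2}$. With $b=\alpha(x)\in J(K')$ and $b'=b^{-1}$ we find that $P|_{G_{K'}}$ is trivial. Pushing forward along $G_{K'}\to G_K$ gives $P_K^{\oplus h}\cong\mathcal O_{G_K}^{\oplus h}$, and taking determinants gives $P_K^h\cong\mathcal O_{G_K}$.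

Let $u$ be a generator of $P^h$ on $G_K$. On an \'etale chart $U\to G_R$, which is regular, $u$ has an order of vanishing at each generic point of $U_o$. All these points lie over the generic point of the irreducible fiber $G_o$, so any two of them are images of one point of $U\times_{G_R}U$; \'etale maps preserve orders, so the orders are all equal to one integer $n$. As $U_o$ is reduced, $\pi$ has order $1$. So $\pi^{-n}u$ has no zero or pole in codimension $1$ on any chart, and it generates $P^h$ on $G_R$.
\end{proof}

\begin{proof}[Proof of (c)$\Rightarrow$(b)]
The space $G$ is separated and of finite type over $k$. It is regular, being smooth over the regular curve $S$, and irreducible, being open over $S$ with irreducible fibers.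

\emph{The divisors $D_s$.} Let $s\in S$ be closed and $\xi$ the generic point of $G_s$. The local ring of $G$ at $\xi$ has dimension $1$, and a separated locally noetherian algebraic space is a scheme near such a point \cite[Tag 0ADD]{Stacks}. So there is an affine open subscheme $V_s\subset G$ containing $\xi$. Its image $S_s\subset S$ is an open neighborhood of $s$. The inclusion $V_s\to G$ is affine because $G$ is separated, and $G$ is normal, so $G\setminus V_s$ has pure codimension $1$ by \cite[21.12.7]{EGAIV}, applied on \'etale charts. Let $D_s$ be the union of the components of $G\setminus V_s$ that dominate $S$, with reduced structure. A component that does not dominate $S$ lies in a closed fiber, which is irreducible of codimension $1$, so it equals a fiber $G_{s''}$, and $s''\notin S_s$. Hence $D_s=G\setminus V_s$ over $S_s$. Moreover $D_s$ contains no closed fiber, since such a fiber would equal a component of $D_s$. As $G$ is regular, $D_s$ is a Cartier divisor.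

The sets $S_s$ cover $S$; choose $s_1,\dots,s_r$ with $S=\bigcup S_{s_i}$. Let $D_i=D_{s_i}$, $M_i=\mathcal O_G(D_i)$ with canonical section $1_i$, and $M=M_1\otimes\dots\otimes M_r$. We show that the hypothesis of Proposition~\ref{prop:crit} holds for $M$ at every closed point $s'\in S$. Applying the proposition over each affine open subset of $S$ then shows that $G$ is a scheme and $M$ is $S$-ample.

\emph{Sections through a given point.} Let $R$ and $h$ be as in Lemma~\ref{lem:square} and let $y\in G_o(\kappa)$. No $D_i$ contains the irreducible fiber $G_o$, so there is $x_0\in G_o(\kappa)$ with $x_0y,\,x_0^{-1}y\notin D_i$ for all $i$. Lift $x_0$ to $x\in G(R)$ by (H1). By Lemma~\ref{lem:square}, $(t_x^*1_i\cdot t_{x^{-1}}^*1_i)^h$ defines a section $\sigma_i\in H^0(G_R,M_i^{2h})$, and $\sigma_i(y)\ne0$.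

\emph{Isolating the point.} Number the $s_i$ so that $s'\in S_{s_1}$, and let $V=V_{s_1}\times_S\operatorname{Spec}R$. It is affine because $S$ is separated, and it is the complement of $D_1$ in $G_R$ because $\operatorname{Spec}R$ maps into $S_{s_1}$. The locus where $\sigma_1\ne0$ is $W=x^{-1}V\cap xV$, which is affine because $G_R$ is separated. Let $f_1,\dots,f_m$ generate $\mathcal O(W)$ as an $R$-algebra. On a quasi-compact \'etale chart covering $G_R$ the $f_j$ have poles of bounded order along the zero divisor of $\sigma_1$, so for large $n$ the $\sigma_1^nf_j$ extend to the chart. The extensions descend, since they are determined by their restrictions to a dense open subset of a reduced space. With $\rho=\prod_{i\ge2}\sigma_i^n$ we obtain sections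
\[
\rho\sigma_1^n,\ \rho\sigma_1^nf_1,\ \dots,\ \rho\sigma_1^nf_m\in H^0(G_R,M^{2hn}).
\]
The first is nonzero at $y$. On the open neighborhood $W_o\cap\{\rho\neq0\}$ of $y$ in $G_o$ they define the map $(1:f_1:\dots:f_m)$, which is an immersion. So $y$ is isolated in its fiber.
\end{proof}

This completes the proof of Theorem~\ref{thm:curve}.

\subsection{Surfaces}

On curves, membership in $\operatorname{Pic}^\circ$ is a numerical condition.

\begin{lemma}\label{lem:multidegree}
Let $Z$ be a projective scheme of dimension $1$ over an algebraically closed field $\kappa$. A line bundle on $Z$ of degree $0$ on every integral curve in $Z$ lies in $\operatorname{Pic}^\circ(Z)$.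
\end{lemma}

\begin{proof}
On a smooth projective curve such a bundle is given by a sum of differences of points on the same component, so the claim holds. The normalization of $Z_{\mathrm{red}}$ maps to $Z$ through a chain of morphisms $\phi\colon Z'\to Z''$, the first being the normalization $\nu$ of $Z_{\mathrm{red}}$ and the others closed immersions with an ideal $I$ of square zero. It suffices to show for each $\phi$ that (i) $\phi^*$ maps $\operatorname{Pic}^\circ(Z'')$ onto $\operatorname{Pic}^\circ(Z')$ and (ii) a line bundle with trivial pullback lies in $\operatorname{Pic}^\circ(Z'')$; then $\phi^*L\in\operatorname{Pic}^\circ(Z')$ implies $L\in\operatorname{Pic}^\circ(Z'')$. For (i), both groups are smooth and connected, and the map of Lie algebras $H^1(\mathcal O_{Z''})\to H^1(\mathcal O_{Z'})$ is surjective, because $H^1(\nu_*\mathcal O/\mathcal O)=0$ and $H^2(I)=0$. For (ii), in the second case the bundle has a cocycle $1+c_{ij}$ with $c_{ij}$ in $I$, and $1+tc_{ij}$, $t\in\mathbb A^1$, joins it to the trivial bundle. In the first case it is the subsheaf of $\nu_*\mathcal O$ with stalks $u_x\mathcal O_{Z'',x}$ for units $u_x$ of $(\nu_*\mathcal O)_x$ at the singular points $x$. The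 elements $(1-t)+tu_x$ are units for $t$ in an open subset of $\mathbb A^1$ containing $0$ and $1$, and they give the required family.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:surface}]
If all $m_Y$ equal $1$, condition (d) is vacuous. Suppose $m_Y>1$ for some $Y$. As $Y$ is regular, $F_Y$ is Cartier. Since $\mathcal O_Y(m_YF_Y)\cong\mathcal O_Y$, the bundle $\mathcal O_Y(F_Y)$ has degree $0$ on all components of the curve $Y_0$, so its restriction lies in $\operatorname{Pic}^\circ(Y_0)$ by Lemma~\ref{lem:multidegree}. Thus $a=1$ violates (d).
\end{proof}

For singular $X$ the Cartier condition in (d) matters, and a multiple fiber need not be an obstruction.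

\begin{example}
Let $B$ be the curve $y^2=x^3-x$, let $\iota$ act on $B\times\mathbb A^1$ by $((x,y),z)\mapsto((x,-y),-z)$, and let $X=(B\times\mathbb A^1)/\iota$ with $g=t=z^2$. The surface $X$ is integral and finite over $\mathbb P^1\times S$, so $g$ is flat and projective, and $g_*\mathcal O_X$ corresponds to $k[z]^\iota=k[t]$. At each fixed point $B$ has an anti-invariant uniformizer $w$, namely $y$ or $x/y$, so over $\bar k$ the completed local ring of $X$ is $\bar k[[w^2,wz,z^2]]$, the cone over a conic, which is a rational singularity. The geometric fibers over $s\ne0$ are isomorphic to $B$. Over $0$ we have $Y=X_R$, $R_Y=R$ and $\operatorname{div}(t)=2F$ with $F$ the image of $B\times\{0\}$, because $z$ is a local equation of $B\times\{0\}$ and the quotient map is \'etale away from the fixed points. So $m_Y=2$ and only $a=1$ has to be tested. The ideal $I=(wz,z^2)$ of $F$ at a singular point is not principal, since $wz$ and $z^2$ are linearly independent modulo $\mathfrak mI$, whose elements have order at least $4$. So $F$ is not Cartier, (d) holds, and $\operatorname{Pic}^\circ(X/S)$ is quasi-projective over $S$ although $X_0$ is a double fiber.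
\end{example}

\begin{thebibliography}{99}

\bibitem{Conrad} Conrad, \emph{Grothendieck Duality and Base Change}.

\bibitem{EGAII} EGA II.

\bibitem{EGAIV} EGA IV.

\bibitem{KM} Knudsen--Mumford.

\bibitem{KK} J\'anos Koll\'ar and S\'andor J. Kov\'acs, \emph{Higher direct images of dualizing sheaves III}, arXiv:2508.16507 (2025).

\bibitem{LMB} Laumon--Moret-Bailly.

\bibitem{SGA1} SGA 1.

\bibitem{SGA3} SGA 3.

\bibitem{Stacks} Stacks Project.

\end{thebibliography}
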